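\title{Weinstein's deformations of $\mathfrak{sl}_2^*(\mathbb{R})$ up to isomorphism}

\begin{abstract}
Every smooth function $h$ on the line with support in $[0,\infty)$ defines a Poisson structure $\pi_h$ on $\mathbb{R}^3$ that deforms the linear Poisson structure of $\mathfrak{sl}_2^*(\mathbb{R})$. If the vector fields $h_1\partial_t$ and $h_2\partial_t$ are conjugate up to sign by a diffeomorphism of the line that is the identity on $(-\infty,0]$, then $\pi_{h_1}$ and $\pi_{h_2}$ are isomorphic. We show by an explicit example that the converse fails, and that the only obstruction is the completeness of $h\partial_t$ at $+\infty$: for isomorphic structures, the vector fields are conjugate up to sign exactly when both are complete or both are incomplete. This leads to a classification of the structures $\pi_h$ up to isomorphism.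
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The deformations}
Identify $\mathfrak{sl}_2^*(\mathbb{R})$ with $\mathbb{R}^3$, with coordinates $(x,y,z)$ and linear Poisson structure
\[
\pi = x\,\partial_y\wedge\partial_z + y\,\partial_z\wedge\partial_x - z\,\partial_x\wedge\partial_y ,
\]
so that $\{y,z\}=x$, $\{z,x\}=y$, $\{x,y\}=-z$. The quadratic form $f=x^2+y^2-z^2$ is a Casimir function, that is, $\{f,\cdot\}=0$. On the open set $O=\{f>0\}$ we use the coordinates $(\theta,w,f)$, where $\theta$ is the polar angle in the $(x,y)$-plane and $w=z$; thus $x=\sqrt{f+w^2}\cos\theta$ and $y=\sqrt{f+w^2}\sin\theta$, and $O$ is identified with $S^1\times\mathbb{R}\times(0,\infty)$. From $d\theta=(x\,dy-y\,dx)/(x^2+y^2)$ we get $\{\theta,w\}=1$, and since $f$ is a Casimir,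
\[
\pi|_O=\partial_\theta\wedge\partial_w .
\]
The symplectic leaves of $\pi$ in $O$ are the one-sheeted hyperboloids $\{f=c\}$. They are cylinders, and a foliation by cylinders can be tilted so that a leaf which goes once around the axis comes back at a different level.

Let $\mathcal{H}$ be the space of functions $h\in C^\infty(\mathbb{R})$ with $\operatorname{supp}h\subset[0,\infty)$. For $h\in\mathcal{H}$ let $\pi_h$ be the bivector that equals $\pi$ outside $O$ and is given on $O$ by
\begin{equation}\label{eq:pih}
\pi_h|_O=\bigl(\partial_\theta+h(f)\,\partial_f\bigr)\wedge\partial_w .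
\end{equation}
These are Weinstein's deformations of $\pi$. They are smooth Poisson structures on $\mathbb{R}^3$ with the same Taylor series at the origin as $\pi$ (Lemma~\ref{lem:basic}). Along a leaf of $\pi_h$ in $O$ the function $f$ obeys $df/d\theta=h(f)$, so the geometry of $\pi_h$ is governed by the vector field
\[
V_h=h(t)\,\partial_t \qquad\text{on }\mathbb{R}.
\]
A zero $c>0$ of $h$ gives a closed leaf $\{f=c\}$, and where $h\neq0$ the leaves spiral.

\subsection{The question}
We write $\pi_{h_1}\cong\pi_{h_2}$ if there is a diffeomorphism $\Phi$ of $\mathbb{R}^3$ with $\Phi_*\pi_{h_1}=\pi_{h_2}$. Two kinds of isomorphisms are visible at once. Let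
\[
\mathrm{Diff}_{\to}(\mathbb{R})=\{\phi\in\mathrm{Diff}(\mathbb{R}) : \phi|_{(-\infty,0]}=\mathrm{id}\}.
\]
An element $\phi$ of this group relabels the levels of $f$: let $\widetilde{\phi}$ be the identity outside $O$ and the map $(\theta,w,f)\mapsto(\theta,w,\phi(f))$ on $O$. Further, let $\tau(x,y,z)=(x,-y,-z)$. By Lemma~\ref{lem:basic}, $\widetilde{\phi}$ is a diffeomorphism of $\mathbb{R}^3$ that carries $\pi_{(h\circ\phi)/\phi'}$ to $\pi_h$, and $\tau$ carries $\pi_h$ to $\pi_{-h}$. For $h_1,h_2\in\mathcal{H}$ write
\[
h_1\sim h_2 \quad\Longleftrightarrow\quad \phi'\,h_2=\epsilon\, h_1\circ\phi \ \text{ on }\mathbb{R}\ \text{ for some }\epsilon\in\{\pm1\},\ \phi\in\mathrm{Diff}_\to(\mathbb{R}).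
\]
The equation says that $\phi_*V_{h_2}=\epsilon V_{h_1}$, so $\sim$ is an equivalence relation, and $h_1\sim h_2$ implies $\pi_{h_1}\cong\pi_{h_2}$. The following question, posed in \cite{MZ}, asks for the converse.

\medskip
\noindent\textbf{Question.} \emph{Let $h_1,h_2\in\mathcal{H}$. If $\pi_{h_1}\cong\pi_{h_2}$, is there $\phi\in\mathrm{Diff}_\to(\mathbb{R})$ with $h_2=(h_1\circ\phi)/\phi'$ or $h_2=-(h_1\circ\phi)/\phi'$? That is, does $\pi_{h_1}\cong\pi_{h_2}$ imply $h_1\sim h_2$?}
\medskip

One would guess that the answer is yes. A leaf that goes once around the $z$-axis starting at level $f=t$ returns at the level obtained by flowing $t$ along $V_h$ for time $2\pi$. An isomorphism permutes leaves, so it should conjugate these return maps, up to the direction of travel, and a vector field should be recoverable from its time-$2\pi$ map. This reasoning becomes a proof when the return maps are defined everywhere, that is, when the vector fields are complete. It overlooks one thing: above the last zero of $h$ there is no closed leaf against which winding can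 be measured, and the number of turns that a leaf makes on its way to $f=+\infty$ can be changed.

\subsection{Results}
\begin{theorem}\label{thm:counter}
Let $h_1(t)=e^{-1/t}$ for $t>0$ and $h_1(t)=0$ for $t\le0$. Let $\chi$ be smooth with $0\le\chi\le1$, $\chi=0$ on $(-\infty,1]$ and $\chi=1$ on $[2,\infty)$, and put $h_2(t)=h_1(t)\bigl(1+\chi(t)t^2\bigr)$. Then $\pi_{h_1}\cong\pi_{h_2}$, but $h_1\not\sim h_2$. In particular, the answer to the Question is no.
\end{theorem}

For $h\in\mathcal{H}$ we have $h(0)=0$, and we let
\[
a(h)=\sup\{t\ge0 : h(t)=0\}\in[0,\infty]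
\]
be the last zero of $h$. We call $h$ \emph{complete} if all integral curves of $V_h$ are defined for all time, and \emph{incomplete} otherwise. Incompleteness can only come from escape to $+\infty$ beyond the last zero (Lemma~\ref{lem:complete}).

\begin{theorem}\label{thm:class}
Let $h,h_1,h_2\in\mathcal{H}$.
\begin{enumerate}
\item[(1)] $\pi_{h_1}\cong\pi_{h_2}$ if and only if there are $\epsilon\in\{\pm1\}$ and $\phi\in\mathrm{Diff}_\to(\mathbb{R})$ with $\phi(a(h_2))=a(h_1)$, where $\phi(\infty)=\infty$, and $\phi'h_2=\epsilon\,h_1\circ\phi$ on a neighborhood of $(-\infty,a(h_2)]$ (on all of $\mathbb{R}$ if $a(h_2)=\infty$).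
\item[(2)] If $\pi_{h_1}\cong\pi_{h_2}$, then $h_1\sim h_2$ if and only if $h_1$ and $h_2$ are both complete or both incomplete.
\item[(3)] The set $\{k\in\mathcal{H}:\pi_k\cong\pi_h\}$ is a single $\sim$-class if $a(h)=\infty$, and it consists of exactly two $\sim$-classes, one complete and one incomplete, if $a(h)<\infty$.
\end{enumerate}
\end{theorem}

Thus $\pi_h$ remembers the vector field $V_h$, up to conjugacy and sign, near $(-\infty,a(h)]$, and nothing further. The Question has a positive answer when both $h_i$ are bounded, since bounded functions are complete, and when one of them, hence by (1) also the other, has arbitrarily large zeros. For example, $a(0)=\infty$ and the class of $0$ is $\{0\}$, so $\pi_k\cong\pi$ only for $k=0$. On the other hand, by (3) every $h$ whose zeros in $[0,\infty)$ are bounded admits a $k$ with $\pi_k\cong\pi_h$ and $k\not\sim h$.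

Section~\ref{sec:prelim} collects the basic facts. Section~\ref{sec:flex} constructs the additional isomorphisms and proves Theorem~\ref{thm:counter}. Sections~\ref{sec:reduction}--\ref{sec:return} prove that the answer is yes for complete $h_1,h_2$, which is the main part of the work. Section~\ref{sec:class} combines the two results into Theorem~\ref{thm:class}.

\section{Basic properties}\label{sec:prelim}

\subsection{Conventions}
A bivector $\Pi$ defines the bracket $\{u,v\}=\Pi(du,dv)$ on functions, and $\Pi$ is a Poisson structure if this bracket satisfies the Jacobi identity. For $\Pi=X\wedge Y$ the bracket is $X(u)Y(v)-Y(u)X(v)$. A diffeomorphism $\Phi$ satisfies $\Phi_*\Pi_1=\Pi_2$ if and only if $\{u\circ\Phi,v\circ\Phi\}_1=\{u,v\}_2\circ\Phi$ for all $u,v$; it is enough to check this for the coordinate functions of a chart. On a $3$-manifold, at a point where $\Pi\ne0$ the vectors $\{u,\cdot\}$ span a plane, which is the span of $X$ and $Y$ if $\Pi=X\wedge Y$. These planes are tangent to a foliation of the open set $\{\Pi\neq0\}$. The \emph{leaves} of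 $\Pi$ are the leaves of this foliation together with the zeros of $\Pi$, and an isomorphism of Poisson structures maps leaves to leaves. A smooth function is \emph{flat} at a point if all its derivatives, including the function itself, vanish there. Every $h\in\mathcal{H}$ is flat at $0$.

\subsection{Smoothness}
The coordinates $(\theta,w,f)$ degenerate at the origin, so smoothness of $\pi_h$ and $\widetilde{\phi}$ has to be checked in Cartesian coordinates. One estimate covers both.

\begin{lemma}\label{lem:flat}
For $k\in\mathcal{H}$ let $k^\sharp$ be the function on $\mathbb{R}^3$ that equals $k(f)/(x^2+y^2)$ on $O$ and $0$ outside $O$. Then $k^\sharp$ is smooth and is flat at every point of the cone $\{f=0\}$.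
\end{lemma}

\begin{proof}
On $O$, each partial derivative of $k^\sharp$ is a finite sum of terms $k^{(j)}(f)\,P\,(x^2+y^2)^{-m}$ with $P$ a polynomial. Since $k$ is flat at $0$, we have $|k^{(j)}(t)|\le Ct^{m+2}$ for $0\le t\le1$, and $0<f\le x^2+y^2$ on $O$. So each such derivative, extended by $0$ outside $O$ to a function $G$, satisfies $|G|\le C'f^2$ near any point $p$ of the cone. Hence $G$ is continuous at $p$, and since $|f(q)|\le C''|q-p|$ near $p$, it is differentiable at $p$ with derivative $0$. The partial derivatives of $G$ are therefore again functions of the same kind, and the lemma follows by induction.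
\end{proof}

\begin{lemma}\label{lem:basic}
Let $h\in\mathcal{H}$ and $\phi\in\mathrm{Diff}_\to(\mathbb{R})$.
\begin{enumerate}
\item[(a)] $\pi_h$ is a smooth Poisson structure, and the coefficients of $\pi_h-\pi$ are flat at $0$.
\item[(b)] $\widetilde{\phi}$ is a diffeomorphism of $\mathbb{R}^3$, and $\widetilde{\phi}_*\pi_k=\pi_h$ for $k=(h\circ\phi)/\phi'\in\mathcal{H}$.
\item[(c)] $\tau_*\pi_h=\pi_{-h}$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Put $\xi=x\partial_x+y\partial_y$. Differentiating the formulas for $x,y,z$ in terms of $(\theta,w,f)$ gives $\partial_f=\xi/(2(x^2+y^2))$ and $\partial_w=\partial_z+w\,\xi/(x^2+y^2)$. Hence $\pi_h=\pi+\tfrac12h^\sharp\,\xi\wedge\partial_z$ on $\mathbb{R}^3$, and Lemma~\ref{lem:flat} gives smoothness and flatness. On $O$ the fields $\partial_\theta+h(f)\partial_f$ and $\partial_w$ commute and are independent, so they are locally coordinate vector fields, in which $\pi_h$ has constant coefficients; the Jacobi identity holds. It also holds on $\{f<0\}$, where $\pi_h=\pi$, and then everywhere because $\{f\ne0\}$ is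 dense.

(b) The map $\phi$ has positive derivative and maps $(0,\infty)$ onto itself. With $\nu=\phi-\mathrm{id}\in\mathcal{H}$ we have $\phi(f)+w^2=(x^2+y^2)(1+\nu^\sharp)$ on $O$. So $1+\nu^\sharp>0$ everywhere and $\widetilde{\phi}(x,y,z)=(\lambda x,\lambda y,z)$ with $\lambda=\sqrt{1+\nu^\sharp}$ smooth. The inverse is $\widetilde{\phi^{-1}}$. On $O$ the map $\widetilde{\phi}$ preserves $\partial_\theta$ and $\partial_w$ and sends $k(f)\partial_f$ to $h(f)\partial_f$, because $\phi'k=h\circ\phi$. On $\{f<0\}$ it is the identity and both bivectors equal $\pi$. We conclude by density.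

(c) On $O$, $\tau$ is the map $(\theta,w,f)\mapsto(-\theta,-w,f)$, so
\[
\tau_*\pi_h=(-\partial_\theta+h\partial_f)\wedge(-\partial_w)=(\partial_\theta-h\partial_f)\wedge\partial_w .
\]
Outside $O$ we need $\tau_*\pi=\pi$, which holds because the brackets of $x,-y,-z$ are $\{-y,-z\}=x$, $\{-z,x\}=-y$, $\{x,-y\}=z$.
\end{proof}

\subsection{Completeness}
If $a=a(h)<\infty$, then $h(a)=0$ and $h$ has constant sign on $(a,\infty)$. For a base point $t_0>a$ define the \emph{time function}
\[
T_h(t)=\int_{t_0}^t\frac{ds}{h(s)},\qquad t\in(a,\infty).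
\]
It is a diffeomorphism onto an interval, and $V_h(T_h)=1$: along an integral curve of $V_h$ it grows at unit speed.

\begin{lemma}\label{lem:complete}
Let $h\in\mathcal{H}$ and $a=a(h)$. Integral curves of $V_h$ that start in $(-\infty,a]$ (anywhere, if $a=\infty$) are defined for all time. If $a<\infty$, then $\int_a^{t_0}ds/|h(s)|=\infty$ for $t_0>a$. The function $h$ is complete if and only if $a=\infty$, or $a<\infty$ and $\int_{t_0}^\infty ds/|h(s)|=\infty$ for some (equivalently, any) $t_0>a$.
\end{lemma}

\begin{proof}
An integral curve through a zero of $h$ is constant. Any other integral curve stays in one component of $\{h\ne0\}$. Every component other than $(a,\infty)$ is a bounded interval, and a bounded integral curve is defined for all time. Let $a<\infty$. Since $|h(s)|\le C(s-a)$ near $a$, the integral of $1/|h|$ diverges at $a$. The map $T_h$ carries $V_h|_{(a,\infty)}$ to the unit vector field on the interval $T_h((a,\infty))$, which is complete if and only if this interval is $\mathbb{R}$, that is, if and only if the integral also diverges at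 $\infty$.
\end{proof}

\subsection{Leaves}
Put $C_\pm=\{f=0,\ \pm z>0\}$ and $P_\pm=\{f<0,\ \pm z>0\}$. Then $\mathbb{R}^3$ is the disjoint union of $\{0\}$, $C_\pm$, $P_\pm$ and $O$.

\begin{lemma}\label{lem:leaves}
Let $h\in\mathcal{H}$. The origin is the only zero of $\pi_h$. The leaves of $\pi_h$ that meet the complement of $O$ are $\{0\}$, $C_+$, $C_-$ and the sheets $\{f=c\}\cap P_\pm$ with $c<0$. If $h$ is complete and $F^s$ is the flow of $V_h$, the remaining leaves are the sets
\[
L_c=\{(\theta \bmod 2\pi,\,w,\,F^\theta(c)) : \theta,w\in\mathbb{R}\}\subset O,\qquad c>0 .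
\]
\end{lemma}

\begin{proof}
On $O$ the bivector \eqref{eq:pih} does not vanish, and outside $O$ it equals $\pi$, which vanishes only at $0$. At a point $p\ne0$ outside $O$ the plane of $\pi_h$ is that of $\pi$, namely $\ker d_pf$. So $C_\pm$ and the sheets are connected surfaces tangent to the foliation of $\mathbb{R}^3\setminus\{0\}$. Such a surface $S$ is an open subset of a leaf, and since $S$ is closed in $\mathbb{R}^3\setminus\{0\}$, it is also closed in that leaf; hence it is the leaf. Consequently $O$ is a union of leaves. If $h$ is complete, then $F^s$ preserves $(0,\infty)$, because $0$ is a fixed point. The commuting fields $\partial_\theta+h\partial_f$ and $\partial_w$ are then complete on $O$, and the leaves are the orbits of the resulting action of $\mathbb{R}^2$. Every orbit contains a point $(0,0,c)$, and the orbit of this point is $L_c$.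
\end{proof}

\section{Flexibility beyond the last zero}\label{sec:flex}

\subsection{A model}
The phenomenon behind Theorem~\ref{thm:counter} has nothing to do with the origin, and it is visible in the following example. On $S^1\times\mathbb{R}\times\mathbb{R}$ with coordinates $(\theta,w,t)$ consider
\[
\Pi_1=(\partial_\theta+\partial_t)\wedge\partial_w,\qquad \Pi_2=\bigl(\partial_\theta+(1+t^2)\partial_t\bigr)\wedge\partial_w .
\]
The fields $\partial_t$ and $\pm(1+t^2)\partial_t$ are not conjugate, since only the first is complete. The leaves of $\Pi_1$ are the sets $\theta-t=\mathrm{const}$, which wind around the circle infinitely often, while the leaves of $\Pi_2$ are the sets $\theta-\arctan t=\mathrm{const}$, which make half a turn. The shear $\theta'=\theta-t+\arctan t$ takes the first foliation to the second. It compresses the angle along each leaf by the factor $1+t^2$, and we restore the symplectic area by stretching the other direction: $w'=(1+t^2)w$, $t'=t$. In the bracket of $\Pi_1$, where $\{\theta,w\}=\{t,w\}=1$ and $\{\theta,t\}=0$, we find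
\[
\{\theta',w'\}=(1+t^2)\Bigl(1-1+\frac1{1+t^2}\Bigr)=1,\qquad \{t',w'\}=1+t^2,\qquad \{\theta',t'\}=0 .
\]
These are the brackets of $\Pi_2$, so $\Pi_1\cong\Pi_2$. The stretching is possible because $w$ ranges over the whole line.

\subsection{Changing $h$ near infinity}
The same construction works on the region $\{f>a(h)\}$, where $h(f)$ does not vanish. There $\pi_h$ has a normal form that does not depend on $h$.

\begin{lemma}\label{lem:flex}
Let $h\in\mathcal{H}$ with $a=a(h)<\infty$. Let $k\in\mathcal{H}$ satisfy $k=h$ on $(-\infty,a+\delta]$ for some $\delta>0$, and $k\ne0$ on $(a,\infty)$. Then $\pi_h\cong\pi_k$.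
\end{lemma}

\begin{proof}
The hypotheses give $a(k)=a$. Define $T_h$ and $T_k$ with the same base point $t_0\in(a,a+\delta)$, so that $T_h=T_k$ on $(a,a+\delta]$. The open set $\{f>a\}\subset O$ is $S^1\times\mathbb{R}\times(a,\infty)$ in the coordinates $(\theta,w,f)$, and
\[
N_h(\theta,w,f)=(\alpha,p,f),\qquad \alpha=\theta-T_h(f),\qquad p=\frac{w}{h(f)},
\]
is a diffeomorphism of $S^1\times\mathbb{R}\times(a,\infty)$. The brackets of $\pi_h$ are $\{\theta,w\}=1$, $\{f,w\}=h(f)$, $\{\theta,f\}=0$. Therefore
\[
\{\alpha,f\}=0,\qquad \{f,p\}=1,\qquad \{\alpha,p\}=\frac{\{\alpha,w\}}{h(f)}=\frac{1-T_h'(f)\,h(f)}{h(f)}=0,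
\]
which means $(N_h)_*\pi_h=\partial_f\wedge\partial_p$. The same holds for $k$, so the diffeomorphism $\Phi=N_k^{-1}\circ N_h$ of $\{f>a\}$,
\[
\Phi(\theta,w,f)=\Bigl(\theta+T_k(f)-T_h(f),\ \frac{k(f)}{h(f)}\,w,\ f\Bigr),
\]
satisfies $\Phi_*\pi_h=\pi_k$. It is the identity on $\{a<f<a+\delta\}$; this is where we use that $k=h$ just above $a$. Extend $\Phi$ by the identity on $\{f<a+\delta\}$, where $\pi_h=\pi_k$. The two open sets $\{f>a\}$ and $\{f<a+\delta\}$ cover $\mathbb{R}^3$, and $\Phi$ preserves $f$, so the extension is a diffeomorphism of $\mathbb{R}^3$ with $\Phi_*\pi_h=\pi_k$.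
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Here $a(h_1)=0$, $h_1=h_2$ on $(-\infty,1]$, and $h_2>0$ on $(0,\infty)$. Lemma~\ref{lem:flex} gives $\pi_{h_1}\cong\pi_{h_2}$. Suppose that $\phi'h_2=\epsilon\,h_1\circ\phi$ with $\phi\in\mathrm{Diff}_\to(\mathbb{R})$. Since $\phi$ is increasing and maps $(0,\infty)$ onto itself,
\[
\int_1^\infty\frac{dt}{h_2(t)}=\epsilon\int_1^\infty\frac{\phi'(t)\,dt}{h_1(\phi(t))}=\epsilon\int_{\phi(1)}^\infty\frac{ds}{h_1(s)} .
\]
The last integral diverges because $0<h_1\le1$ on $(0,\infty)$. The first converges because $h_2(t)\ge e^{-1/2}t^2$ for $t\ge2$. This is a contradiction.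
\end{proof}

Lemma~\ref{lem:flex} lets us choose the behavior at infinity freely within an isomorphism class.

\begin{corollary}\label{cor:modify}
Let $h\in\mathcal{H}$ with $a=a(h)<\infty$. There are a complete $h^{\mathrm{c}}\in\mathcal{H}$ and an incomplete $h^{\mathrm{i}}\in\mathcal{H}$ that equal $h$ on $(-\infty,a+1]$ and satisfy $a(h^{\mathrm{c}})=a(h^{\mathrm{i}})=a$ and $\pi_{h^{\mathrm{c}}}\cong\pi_h\cong\pi_{h^{\mathrm{i}}}$.
\end{corollary}

\begin{proof}
Let $s_h\in\{\pm1\}$ be the sign of $h$ on $(a,\infty)$, and let $\chi:\mathbb{R}\to[0,1]$ be smooth with $\chi=0$ on $(-\infty,a+1]$ and $\chi=1$ on $[a+2,\infty)$. Put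
\[
h^{\mathrm{c}}=h\,\bigl(1-\chi+\chi\,(1+h^2)^{-1/2}\bigr),\qquad h^{\mathrm{i}}=(1-\chi)\,h+\chi\,s_h\,(1+t^2).
\]
Both equal $h$ on $(-\infty,a+1]$ and have sign $s_h$ on $(a,\infty)$, so Lemma~\ref{lem:flex} applies. On $[a+2,\infty)$ we have $|h^{\mathrm{c}}|\le1$ and $|h^{\mathrm{i}}|=1+t^2$, so by Lemma~\ref{lem:complete} the first is complete and the second is incomplete.
\end{proof}

\section{The complete case: reduction to return maps}\label{sec:reduction}

The rigidity half of the classification is the following statement.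

\begin{proposition}\label{prop:rigid}
If $h_1,h_2\in\mathcal{H}$ are complete and $\pi_{h_1}\cong\pi_{h_2}$, then $h_1\sim h_2$.
\end{proposition}

Let $F_i^s$ be the flow of $V_{h_i}$. It is defined for all $s$ and is the identity on $(-\infty,0]$. We call $H_i=F_i^{2\pi}$ the \emph{return map}. An isomorphism acts on leaves, and a leaf sees $V_h$ only through the return map, so the proof has two parts. The geometric part, carried out in Sections~\ref{sec:germ} and~\ref{sec:return}, is the next proposition.

\begin{proposition}\label{prop:return}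
If $h_1,h_2\in\mathcal{H}$ are complete and $\pi_{h_1}\cong\pi_{h_2}$, then there are $\epsilon\in\{\pm1\}$ and $\phi_0\in\mathrm{Diff}_\to(\mathbb{R})$ with $\phi_0\circ H_1=H_2^{\epsilon}\circ\phi_0$.
\end{proposition}

The other part is one-dimensional: we must pass from time-$2\pi$ maps to vector fields. On an open interval without zeros this is impossible. The diffeomorphism $g(t)=t+\frac12\sin t$ of $\mathbb{R}$ commutes with $t\mapsto t+2\pi$, so $\partial_t$ and its pullback $(1+\frac12\cos t)^{-1}\partial_t$ have the same time-$2\pi$ map. What excludes such a $g$ is differentiability up to a fixed endpoint. This is Kopell's lemma \cite{Kopell}; we include the proof.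

\begin{lemma}[Kopell]\label{lem:kopell}
Let $a\in\mathbb{R}$ and $a<b\le\infty$. Let $H$ be a $C^2$ and $g$ a $C^1$ diffeomorphism of $[a,b)$. Assume that $H$ and $g$ commute, that $H$ has no fixed point in $(a,b)$, and that $g(p)=p$ for some $p\in(a,b)$. Then $g=\mathrm{id}$.
\end{lemma}

\begin{proof}
Diffeomorphisms of $[a,b)$ fix $a$ and are increasing. Replacing $H$ by $H^{-1}$ if necessary, assume $H(x)<x$ on $(a,b)$. Then $H^np\downarrow a$ and $H^{-n}p\uparrow b$, since a limit inside $(a,b)$ would be a fixed point of $H$. The map $g$ fixes all points $H^np$. Hence it preserves $I_0=[Hp,p]$, and $g'(a)=1$ because $g$ fixes $a$ and a sequence that tends to $a$.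

The idea is to transport the information $g'(a)=1$ back to $I_0$ by the iterates of $H$, whose distortion is bounded. Differentiating $H^n\circ g=g\circ H^n$ at $x\in I_0$ gives
\[
g'(x)=g'(H^nx)\prod_{j=0}^{n-1}\frac{H'(H^jx)}{H'(H^jg(x))} .
\]
Let $C=\sup_{[a,p]}|(\log H')'|$, which is finite because $H$ is $C^2$ on the compact interval $[a,p]$. The points $H^jx$ and $H^jg(x)$ both lie in $[H^{j+1}p,H^jp]$, and these intervals do not overlap and are contained in $[a,p]$. So the logarithm of the product is at most $M=C(p-a)$ in absolute value. As $n\to\infty$, $g'(H^nx)\to g'(a)=1$, and we obtain $|\log g'|\le M$ on $I_0$.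

The constant $M$ depends only on $H$ and $p$, and every iterate $g^k$ satisfies the hypotheses, so $(g^k)'\ge e^{-M}$ on $I_0$ for all $k\ge0$. Suppose that $g(y)\neq y$ for some $y\in I_0$, and let $I$ be the interval between $y$ and $g(y)$. The sequence $g^k(y)$ is monotone, so the intervals $g^k(I)\subset I_0$ do not overlap and their lengths tend to $0$. This contradicts $|g^k(I)|\ge e^{-M}|I|$. Hence $g=\mathrm{id}$ on $I_0$. For any $x\in(a,b)$ there is $n\in\mathbb{Z}$ with $H^nx\in I_0$, and then $g(x)=H^{-n}g(H^nx)=x$.
\end{proof}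

\begin{proposition}\label{prop:flows}
Let $V$ and $W$ be complete smooth vector fields on $\mathbb{R}$ that vanish on $(-\infty,0]$. If their flows $F^s$ and $G^s$ satisfy $F^{2\pi}=G^{2\pi}$, then $V=W$.
\end{proposition}

\begin{proof}
Put $H=F^{2\pi}=G^{2\pi}$. A nonconstant integral curve of a vector field on $\mathbb{R}$ is strictly monotone, so the fixed points of the time-$2\pi$ map are exactly the zeros of the field. Thus $V$ and $W$ have the same zero set, and it suffices to compare them on a component $(a,b)$ of its complement. Since the zero set contains $(-\infty,0]$, the left endpoint $a$ is finite; this is the only use of that hypothesis. All maps $F^s$ and $G^s$ restrict to smooth diffeomorphisms of $[a,b)$ and commute with $H$, which has no fixed point in $(a,b)$.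

Fix $p\in(a,b)$. Since $V$ is complete and has no zero in $(a,b)$, the map $\lambda\mapsto F^\lambda(p)$ is a homeomorphism from $\mathbb{R}$ onto $(a,b)$. Define the continuous function $\lambda(s)$ by $F^{\lambda(s)}(p)=G^s(p)$. The diffeomorphism $F^{-\lambda(s)}\circ G^s$ of $[a,b)$ commutes with $H$ and fixes $p$, so $G^s=F^{\lambda(s)}$ on $[a,b)$ by Lemma~\ref{lem:kopell}. Then $F^{\lambda(s+s')}(p)=G^sG^{s'}(p)=F^{\lambda(s)+\lambda(s')}(p)$, so $\lambda$ is a continuous homomorphism $\mathbb{R}\to\mathbb{R}$, hence linear. As $\lambda(2\pi)=2\pi$, we get $\lambda(s)=s$. So $G^s=F^s$ and $V=W$ on $(a,b)$.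
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:rigid}, assuming Proposition~\ref{prop:return}]
Take $\epsilon$ and $\phi_0$ from Proposition~\ref{prop:return} and put $\phi=\phi_0^{-1}$. The smooth vector field $W=\phi_*(\epsilon V_{h_2})$ vanishes on $(-\infty,0]$ and has the flow $\phi_0^{-1}\circ F_2^{\epsilon s}\circ\phi_0$, whose time-$2\pi$ map is $\phi_0^{-1}H_2^\epsilon\phi_0=H_1$. Proposition~\ref{prop:flows} gives $W=V_{h_1}$, that is, $\phi'h_2=\epsilon\,h_1\circ\phi$.
\end{proof}

The smoothness of $\phi_0$ at $0$ is essential in this argument: it makes $W$ smooth at the endpoint $a=0$ when $h_1$ has no zeros in some interval $(0,\delta)$. The leaves in $O$ will only give a conjugacy on the open half-line $(0,\infty)$. To extend it across $0$ we need the behavior of the isomorphism at the origin, which we study first.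

\section{An isomorphism at the origin}\label{sec:germ}

In this section and the next, $h_1,h_2\in\mathcal{H}$ are complete and $\Phi$ is a diffeomorphism of $\mathbb{R}^3$ with $\Phi_*\pi_{h_1}=\pi_{h_2}$.

\subsection{The cone}
A priori $\Phi$ has no relation to $f$. We characterize the cone by the topology of the leaves.

\begin{lemma}\label{lem:cone}
$\Phi(0)=0$, $\Phi$ permutes $C_+$ and $C_-$, and $\Phi(O)=O$. If $\Phi(C_+)=C_+$, then $\Phi(P_+)=P_+$.
\end{lemma}

\begin{proof}
We use Lemma~\ref{lem:leaves}. The origin is the only zero of both structures, so $\Phi(0)=0$. We claim that for complete $h$, the leaves $L\ne\{0\}$ of $\pi_h$ with $\overline L=L\cup\{0\}$ are exactly $C_+$ and $C_-$. These two have the property, and the sheets in $P_\pm$ do not, since they are closed and miss $0$. Let $L=L_c\subset O$ with $0\in\overline L$. Then $\inf_\theta F^\theta(c)=0$, and since $\theta\mapsto F^\theta(c)$ is positive and monotone, $F^\theta(c)\to0$ as $\theta\to+\infty$ or as $\theta\to-\infty$. Fix an angle $\alpha$ and $w\neq0$, and let $\theta_n\equiv\alpha \pmod{2\pi}$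 tend to that end. The points of $L$ with coordinates $(\theta_n,w,F^{\theta_n}(c))$ converge to $(|w|\cos\alpha,|w|\sin\alpha,w)$, which lies on the cone and differs from $0$. So $\overline L\neq L\cup\{0\}$, which proves the claim.

The property is preserved by $\Phi$, so $\Phi$ permutes $C_+$ and $C_-$ and preserves the cone $\{f=0\}$. It therefore permutes the components $O$, $P_+$, $P_-$ of the complement. The sets $P_\pm=\{\pm z>\sqrt{x^2+y^2}\}$ are convex, while $O\cong S^1\times\mathbb{R}^2$ is not simply connected; hence $\Phi(O)=O$. The last assertion holds because the boundary of $P_\pm$ is $C_\pm\cup\{0\}$.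
\end{proof}

The reflection $\tau$ exchanges $C_+$ and $C_-$. If $\Phi(C_+)=C_-$, we replace $\Phi$ by $\tau\circ\Phi$ and $h_2$ by $-h_2$, which is complete and has return map $H_2^{-1}$. So it suffices to prove Proposition~\ref{prop:return} with $\epsilon=1$ under the assumption
\begin{equation}\label{eq:normal}
\Phi(C_+)=C_+,\qquad \Phi(P_+)=P_+,
\end{equation}
which is in force from now on.

\subsection{The Taylor series of $\Phi$}
Let $R=\mathbb{R}[[x,y,z]]$ be the ring of formal power series with the bracket defined by $\pi$, let $\mathfrak{m}$ be its maximal ideal, and let $S^m$ be the space of homogeneous polynomials of degree $m$. Since $\pi$ has linear coefficients,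
\begin{equation}\label{eq:degree}
\{S^p,S^q\}\subset S^{p+q-1},\qquad \{\mathfrak{m}^p,\mathfrak{m}^q\}\subset\mathfrak{m}^{p+q-1}.
\end{equation}
In particular $\mathfrak{g}=S^1$ is a Lie algebra, isomorphic to $\mathfrak{sl}_2(\mathbb{R})$, and each $S^m$ is a finite-dimensional $\mathfrak{g}$-module under $\ell\cdot q=\{\ell,q\}$.

Since $\Phi(0)=0$, substituting the Taylor series of the components of $\Phi$ for $x,y,z$ defines an algebra homomorphism $\Phi^*:R\to R$ with $\Phi^*\mathfrak{m}^k\subset\mathfrak{m}^k$. It sends the Taylor series of a smooth function $u$ to that of $u\circ\Phi$. By Lemma~\ref{lem:basic}(a), $\pi_{h_1}$ and $\pi_{h_2}$ both have Taylor series $\pi$. Taking Taylor series in $\{u\circ\Phi,v\circ\Phi\}_{\pi_{h_1}}=\{u,v\}_{\pi_{h_2}}\circ\Phi$ we obtain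
\begin{equation}\label{eq:formal}
\{\Phi^*u,\Phi^*v\}=\Phi^*\{u,v\}
\end{equation}
for polynomials $u,v$, and then for all $u,v\in R$, because by \eqref{eq:degree} each homogeneous component of either side depends on finitely many terms of $u$ and $v$.

\subsection{The linear part}
Let $A=d_0\Phi$. To compare return maps we must know whether $\Phi$ preserves the direction of rotation around the $z$-axis, and $A$ decides this. For a loop $\gamma$ in $O$, its \emph{winding number} $\frac1{2\pi}\oint_\gamma d\theta$ is invariant under homotopies of loops in $O$. Let $\gamma_r(\theta)=(r\cos\theta,r\sin\theta,0)$, $0\le\theta\le2\pi$.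

\begin{lemma}\label{lem:linear}
The linear map $A$ preserves $\pi$ and satisfies $f\circ A=f$. For small $r>0$ the loop $\Phi\circ\gamma_r$ has winding number $1$.
\end{lemma}

\begin{proof}
For $\ell\in\mathfrak{g}$ we have $\Phi^*\ell\in\ell\circ A+\mathfrak{m}^2$. By \eqref{eq:degree}, the terms of degree $1$ in \eqref{eq:formal} give $\{\ell\circ A,\ell'\circ A\}=\{\ell,\ell'\}\circ A$ for $\ell,\ell'\in\mathfrak{g}$, so $A_*\pi=\pi$. With $\mu=dx\wedge dy\wedge dz$ we have
\begin{equation}\label{eq:jac}
\{u,v\}\,\mu=\tfrac12\,df\wedge du\wedge dv ,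
\end{equation}
since both sides are skew-symmetric, satisfy the Leibniz rule in $u$ and $v$, and agree on the pairs $(y,z)$, $(z,x)$, $(x,y)$. Apply \eqref{eq:jac} to the pair $\ell\circ A,\ell'\circ A$, and pull back \eqref{eq:jac} for the pair $\ell,\ell'$ by $A$. Comparing the two identities yields
\[
\bigl(d(f\circ A)-\det A\;df\bigr)\wedge d(\ell\circ A)\wedge d(\ell'\circ A)=0 .
\]
As $A$ is invertible, $\ell\circ A$ and $\ell'\circ A$ are arbitrary linear functions, so $f\circ A=(\det A)f$. In matrix form, $A^TJA=(\det A)J$ with $J=\mathrm{diag}(1,1,-1)$. Taking determinants gives $(\det A)^2=(\det A)^3$. Hence $\det A=1$ and $f\circ A=f$.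

Let $e=(0,0,1)$. By \eqref{eq:normal}, $Ae=\lim_{t\to0^+}\Phi(te)/t$ lies in the closed cone $\overline{P_+}$, and $f(Ae)=-1$. So $Ae=(\sinh s\cos\alpha,\sinh s\sin\alpha,\cosh s)$ for some $s,\alpha$. (Thus $A$ lies in $SO_0(2,1)$; we join it to the identity explicitly.) Let $R_\alpha$ be the rotation by $\alpha$ about the $z$-axis and let $B_s(x,y,z)=(x\cosh s+z\sinh s,\,y,\,x\sinh s+z\cosh s)$. These maps preserve $f$ and have determinant $1$, and $R_\alpha B_se=Ae$. The map $(R_\alpha B_s)^{-1}A$ preserves $f$ and fixes $e$, so it preserves the plane $z=0$, which is the orthogonal complement of $e$ for the form $f$. On this plane it is orthogonal with determinant $1$, so it equals $R_\beta$ for some $\beta$. The path $A_u=R_{u\alpha}B_{us}R_{u\beta}$, $0\le u\le1$, joins the identity to $A$ through maps that preserve $f$, and $A_u\circ\gamma_r$ is a homotopy in $O$ from $\gamma_r$ to $A\circ\gamma_r$.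

Finally, $\Phi\circ\gamma_r=A\circ\gamma_r+O(r^2)$ uniformly in $\theta$, and $f(A\gamma_r(\theta))=r^2$. Since $f$ is quadratic, $f=r^2+O(r^3)$ on the segment from $A\gamma_r(\theta)$ to $\Phi(\gamma_r(\theta))$. For small $r$ these segments lie in $O$ and give a homotopy from $A\circ\gamma_r$ to $\Phi\circ\gamma_r$. So $\Phi\circ\gamma_r$ has the winding number of $\gamma_r$, which is $1$.
\end{proof}

\subsection{The Casimir is formally invariant}
Elements of $\mathrm{Diff}_\to(\mathbb{R})$ have Taylor series $t$ at $0$, so we need to know that $\Phi$ preserves $f$ to infinite order at the origin. The foliation alone does not give this: the map $q\mapsto(1+f(q))\,q$ is tangent to the identity at $0$ and permutes the level sets of $f$ near $0$, but pulls $f$ back to $(1+f)^2f$. We use the bracket, through the following textbook fact.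

\medskip
\noindent\emph{Whitehead's first lemma.} Let $\mathfrak{g}$ be a finite-dimensional semisimple real Lie algebra, $M$ a finite-dimensional $\mathfrak{g}$-module, and $\Delta:\mathfrak{g}\to M$ a linear map with $\Delta[\ell,\ell']=\ell\cdot\Delta\ell'-\ell'\cdot\Delta\ell$. Then there is $b\in M$ with $\Delta\ell=-\ell\cdot b$ for all $\ell$.
\medskip

It will show that a formal Poisson map tangent to the identity can be undone, degree by degree, by Hamiltonian flows, and these fix every Casimir.

\begin{lemma}\label{lem:formal}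
Let $\Psi:R\to R$ be an algebra homomorphism that preserves the bracket and satisfies $\Psi\ell-\ell\in\mathfrak{m}^2$ for all $\ell\in\mathfrak{g}$. Then $\Psi f=f$.
\end{lemma}

\begin{proof}
We construct, for $m\ge2$, bracket-preserving algebra homomorphisms $\Psi_m$ with $\Psi_m\ell-\ell\in\mathfrak{m}^m$ for $\ell\in\mathfrak{g}$ and $\Psi_mf=\Psi f$. This suffices: $f$ is a quadratic expression in $x,y,z$, so $\Psi f-f=\Psi_mf-f\in\mathfrak{m}^{m+1}$ for every $m$.

Put $\Psi_2=\Psi$, and suppose that $\Psi_m$ is given. It maps $x,y,z$ into $\mathfrak{m}$, hence $\mathfrak{m}^k$ into $\mathfrak{m}^k$. Let $\Delta\ell\in S^m$ be the part of degree $m$ of $\Psi_m\ell$, so that $\Psi_m\ell\in\ell+\Delta\ell+\mathfrak{m}^{m+1}$. Expand $\Psi_m\{\ell,\ell'\}=\{\Psi_m\ell,\Psi_m\ell'\}$ using \eqref{eq:degree}. The bracket of two terms in $\mathfrak{m}^m$ lies in $\mathfrak{m}^{2m-1}$, and $2m-1\ge m+1$, so the terms of degree $m$ give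
\[
\Delta\{\ell,\ell'\}=\{\ell,\Delta\ell'\}+\{\Delta\ell,\ell'\}=\ell\cdot\Delta\ell'-\ell'\cdot\Delta\ell .
\]
By Whitehead's lemma there is $b\in S^m$ with $\Delta\ell=\{b,\ell\}$. The operator $\mathrm{ad}_b=\{b,\cdot\}$ is a derivation of the product and, by the Jacobi identity, of the bracket, and it raises degrees by $m-1\ge1$. So $E=\sum_{j\ge0}(-\mathrm{ad}_b)^j/j!$ is a finite sum in each degree, and it is a homomorphism for the product and the bracket. Since $f$ is a Casimir, $Ef=f$. Put $\Psi_{m+1}=\Psi_m\circ E$; then $\Psi_{m+1}f=\Psi f$. We have $E\ell\in\ell-\Delta\ell+\mathfrak{m}^{2m-1}$. Moreover $\Psi_mq-q\in\mathfrak{m}^{m+1}$ for $q\in S^m$, because $\Psi_m$ changes each linear factor of a monomial by an element of $\mathfrak{m}^2$. Therefore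
\[
\Psi_{m+1}\ell\in\Psi_m\ell-\Psi_m\Delta\ell+\mathfrak{m}^{m+1}=\ell+\Delta\ell-\Delta\ell+\mathfrak{m}^{m+1}. \qedhere
\]
\end{proof}

\begin{corollary}\label{cor:casimir}
The function $f\circ\Phi-f$ is flat at $0$.
\end{corollary}

\begin{proof}
Let $\Psi u=(\Phi^*u)\circ A^{-1}$ for $u\in R$. By \eqref{eq:formal} and Lemma~\ref{lem:linear}, $\Psi$ preserves the bracket, and $\Psi\ell\in\ell+\mathfrak{m}^2$. Lemma~\ref{lem:formal} gives $(\Phi^*f)\circ A^{-1}=f$, so $\Phi^*f=f\circ A=f$ in $R$.
\end{proof}

\section{Conjugating the return maps}\label{sec:return}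

We now prove Proposition~\ref{prop:return}, with $\epsilon=1$, under the assumption \eqref{eq:normal}.

\subsection{The leaf space of the universal cover}
A spiraling leaf meets the ray $\{\theta=0,w=0\}$ infinitely often, so the leaves in $O$ are not parametrized by the level at which they cross it. On the universal cover they are. Let $\widehat{O}=\mathbb{R}_\theta\times\mathbb{R}_w\times(0,\infty)_f$, with covering map $\widehat{O}\to O$ and deck transformations generated by $D(\theta,w,f)=(\theta+2\pi,w,f)$. The structures $\pi_{h_i}$ lift to structures $\widehat{\pi}_i$ on $\widehat{O}$ given by the formula \eqref{eq:pih}. Since $\Phi(O)=O$ and $\widehat{O}$ is simply connected, $\Phi|_O$ lifts to a diffeomorphism $\widehat{\Phi}$ of $\widehat{O}$, and $\widehat{\Phi}_*\widehat{\pi}_1=\widehat{\pi}_2$.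

The maps $\widehat{\Phi}\circ D$ and $\widehat{\Phi}$ lift the same map, so $\widehat{\Phi}\circ D=D^n\circ\widehat{\Phi}$ for some $n\in\mathbb{Z}$. The path $\theta\mapsto(\theta,0,r^2)$, $0\le\theta\le2\pi$, lifts $\gamma_r$ and joins a point $q$ to $Dq$. Its image under $\widehat{\Phi}$ lifts $\Phi\circ\gamma_r$ and joins $\widehat{\Phi}q$ to $D^n\widehat{\Phi}q$. So $n$ is the winding number of $\Phi\circ\gamma_r$, and Lemma~\ref{lem:linear} gives $\widehat{\Phi}\circ D=D\circ\widehat{\Phi}$.

Define
\[
c_i:\widehat{O}\to(0,\infty),\qquad c_i(\theta,w,f)=F_i^{-\theta}(f).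
\]
This is the level at which the leaf through $(\theta,w,f)$ crosses $\theta=0$. Completeness of $h_i$ is what makes $c_i$ defined on all of $\widehat{O}$; for incomplete $h_i$ some leaves never reach $\theta=0$. The fiber of $c_i$ over $c$ is $\{(\theta,w,F_i^\theta(c)):\theta,w\in\mathbb{R}\}$, the orbit of $(0,0,c)$ under the flows of $\partial_\theta+h_i\partial_f$ and $\partial_w$. As in Lemma~\ref{lem:leaves}, these orbits are the leaves of $\widehat{\pi}_i$. Since $\widehat{\Phi}$ induces a bijection between the sets of leaves, there is a bijection $\psi$ of $(0,\infty)$ with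
\begin{equation}\label{eq:psi}
c_2\circ\widehat{\Phi}=\psi\circ c_1 .
\end{equation}
From $c_i(0,0,t)=t$ we get $\psi(t)=c_2(\widehat{\Phi}(0,0,t))$ and $\psi^{-1}(t)=c_1(\widehat{\Phi}^{-1}(0,0,t))$, so $\psi$ is a diffeomorphism. The deck transformation acts on the leaf space by the inverse of the return map: $c_i\circ D=H_i^{-1}\circ c_i$. Composing \eqref{eq:psi} with $D$ gives
\[
\psi\circ H_1^{-1}\circ c_1=c_2\circ\widehat{\Phi}\circ D=c_2\circ D\circ\widehat{\Phi}=H_2^{-1}\circ\psi\circ c_1 ,
\]
and since $c_1$ is onto, $\psi\circ H_1=H_2\circ\psi$ on $(0,\infty)$.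

\subsection{Extension across zero}
Let $\phi_0$ be the bijection of $\mathbb{R}$ that equals $\psi$ on $(0,\infty)$ and the identity on $(-\infty,0]$. As $H_1$ and $H_2$ are the identity on $(-\infty,0]$, we have $\phi_0\circ H_1=H_2\circ\phi_0$ on $\mathbb{R}$. It remains to show that $\phi_0$ is a diffeomorphism, and the only issue is the point $0$.

The formula $\psi(t)=c_2(\widehat{\Phi}(0,0,t))$ does not help, because the curve $(0,0,t)$ is $(\sqrt t,0,0)$ in Cartesian coordinates and runs into the origin, where $\theta$ is undefined. We use instead a curve that crosses the cone away from the origin. It shows that $\psi$ extends smoothly across $0$. On the other side of the cone the leaves are level sets of $f$, and we can slide along them to the $z$-axis near the origin, where Corollary~\ref{cor:casimir} computes the Taylor series of the extension (Figure~\ref{fig:slide}).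

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=3.2]
\draw[->] (0,-0.1)--(0,1.4) node[above]{$z$};
\draw[->] (-0.1,0)--(1.6,0) node[right]{$x$};
\draw[thick] (0,0)--(1.3,1.3) node[right]{$C_+$};
\draw[dashed,domain=0:1.1,samples=40] plot ({\x},{sqrt(\x*\x+0.36)});
\draw[very thick] (0.55,1)--(1.45,1) node[right]{$\sigma$};
\fill (0.8,1) circle (0.018) node[above left]{$\sigma(t)$};
\fill (1,1) circle (0.018) node[below right]{$\sigma(0)$};
\fill (0,0.6) circle (0.018) node[left]{$(0,0,\sqrt{-t})$};
\node at (0.25,1.22) {$P_+$};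
\node at (1.1,0.4) {$O$};
\end{tikzpicture}
\caption{The quadrant $y=0$, $x\geq0$, $z\geq0$. The curve $\sigma(t)=(\sqrt{1+t},0,1)$ crosses the half-cone $C_+$ at $t=0$. For $t<0$ the leaf $\{f=t\}\cap P_+$ (dashed) contains both $\sigma(t)$ and the point $(0,0,\sqrt{-t})$, which tends to the origin as $t\to0^-$.}
\label{fig:slide}
\end{figure}

\begin{lemma}\label{lem:extend}
$\phi_0\in\mathrm{Diff}_\to(\mathbb{R})$.
\end{lemma}

\begin{proof}
For $t>-1$ let $\sigma(t)=(\sqrt{1+t},0,1)$ in Cartesian coordinates, so that $f(\sigma(t))=t$. For $t>0$ it lifts to $\widehat{\sigma}(t)=(0,1,t)\in\widehat{O}$, and $c_1(\widehat{\sigma}(t))=t$. By \eqref{eq:normal}, $\Phi(\sigma(0))\in C_+$, so there is $\delta\in(0,1)$ such that $\Phi(\sigma(t))$ is off the $z$-axis for $|t|<\delta$. Hence there is a smooth function $\vartheta:(-\delta,\delta)\to\mathbb{R}$ such that $\vartheta(t)$ is a polar angle of $\Phi(\sigma(t))$. On $(0,\delta)$ the $\theta$-coordinate of $\widehat{\Phi}(\widehat{\sigma}(t))$ is another continuous choice of this angle, so the two differ by a constant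 in $2\pi\mathbb{Z}$. We choose $\vartheta$ so that they agree. Since $(s,t)\mapsto F_2^s(t)$ is smooth on $\mathbb{R}^2$, the function
\[
g(t)=F_2^{-\vartheta(t)}\bigl(f(\Phi(\sigma(t)))\bigr)
\]
is smooth on $(-\delta,\delta)$. For $0<t<\delta$, \eqref{eq:psi} gives $g(t)=c_2(\widehat{\Phi}(\widehat{\sigma}(t)))=\psi(t)$.

Let $-\delta<t<0$. Then $\sigma(t)\in P_+$, so $\Phi(\sigma(t))\in P_+$ by \eqref{eq:normal}. Since $F_2^s$ is the identity on $(-\infty,0]$, we get $g(t)=f(\Phi(\sigma(t)))$. The map $\Phi$ sends the leaf $\{f=t\}\cap P_+$ to a leaf of $\pi_{h_2}$ in $P_+$, on which $f$ is constant by Lemma~\ref{lem:leaves}. So $f\circ\Phi$ takes the same value at $\sigma(t)$ and at $q_t=(0,0,\sqrt{-t})$. By Corollary~\ref{cor:casimir},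
\[
g(t)-t=(f\circ\Phi-f)(q_t)=O\bigl(|q_t|^{2N}\bigr)=O\bigl(|t|^N\bigr)\qquad(t\to0^-)
\]
for every $N$. A smooth function that is $O(|t|^N)$ for all $N$ as $t\to0^-$ has vanishing Taylor series at $0$, so $g-\mathrm{id}$ is flat at $0$. On $(-\delta,\delta)$ the function $\phi_0-\mathrm{id}$ equals $g-\mathrm{id}$ for $t>0$ and $0$ for $t\le0$, so it is smooth and flat at $0$. Thus $\phi_0$ is a smooth bijection of $\mathbb{R}$ with $\phi_0'=1$ on $(-\infty,0]$ and $\phi_0'=\psi'\neq0$ on $(0,\infty)$, hence a diffeomorphism.
\end{proof}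

This completes the proof of Proposition~\ref{prop:return}, and with it that of Proposition~\ref{prop:rigid}.

\section{The classification}\label{sec:class}

We prove Theorem~\ref{thm:class}. Write $a_i=a(h_i)$. For $a(h)<\infty$ let $h^{\mathrm{c}}$ and $h^{\mathrm{i}}$ be as in Corollary~\ref{cor:modify}. For $a(h)=\infty$ put $h^{\mathrm{c}}=h$, which is complete by Lemma~\ref{lem:complete}.

\begin{proof}[Proof of part \textup{(1)}]
Let $\pi_{h_1}\cong\pi_{h_2}$. Then $\pi_{h_1^{\mathrm{c}}}\cong\pi_{h_2^{\mathrm{c}}}$, and Proposition~\ref{prop:rigid} provides $\epsilon$ and $\phi$ with $\phi'h_2^{\mathrm{c}}=\epsilon\,h_1^{\mathrm{c}}\circ\phi$ on $\mathbb{R}$. The increasing bijection $\phi$ maps the zero set of $h_2^{\mathrm{c}}$ onto that of $h_1^{\mathrm{c}}$, so $\phi(a_2)=a_1$. If $a_2=\infty$, then $a_1=\infty$ and $h_i^{\mathrm{c}}=h_i$, so the equation holds for $h_1,h_2$ on $\mathbb{R}$. Otherwise it holds on $(-\infty,a_2+1)\cap\phi^{-1}\bigl((-\infty,a_1+1)\bigr)$, which is a neighborhood of $(-\infty,a_2]$.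

Conversely, let $\epsilon$ and $\phi$ be as in (1), and put $k=\epsilon\,(h_1\circ\phi)/\phi'\in\mathcal{H}$. Then $k\sim h_1$, so $\pi_k\cong\pi_{h_1}$ by Lemma~\ref{lem:basic}(b),(c). If $a_2=\infty$, then $k=h_2$. If $a_2<\infty$, then $k=h_2$ on $(-\infty,a_2+\delta]$ for some $\delta>0$, and $k\neq0$ on $(a_2,\infty)$ because $\phi$ maps this interval to $(a_1,\infty)$. Lemma~\ref{lem:flex} gives $\pi_k\cong\pi_{h_2}$.
\end{proof}

For part (2) in the incomplete case, we have a conjugacy $\phi$ near $(-\infty,a_2]$ and want one on the whole line. On $(a_2,\infty)$ a conjugacy must match time functions up to an additive constant. An incomplete field has a preferred time function, the one that vanishes at $+\infty$, and so there is exactly one conjugacy of $(a_2,\infty)$ onto $(a_1,\infty)$. It need not agree with $\phi$ near $a_2$, but it differs from $\phi$ by a time shift, and we can absorb the shift by composing $\phi$ with the flow of $V_{h_2}$.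

\begin{proof}[Proof of part \textup{(2)}]
If $h_1\sim h_2$, then $\phi_*V_{h_2}=\epsilon V_{h_1}$ for a diffeomorphism $\phi$ of $\mathbb{R}$, so $h_1$ and $h_2$ are both complete or both incomplete. Conversely, let $\pi_{h_1}\cong\pi_{h_2}$. If both are complete, Proposition~\ref{prop:rigid} applies.

Let both be incomplete, so that $a_1,a_2<\infty$. Take $\epsilon$ and $\phi$ from part (1). Since $\epsilon h_1\sim h_1$ is incomplete with last zero $a_1$, we may replace $h_1$ by $\epsilon h_1$ and assume that $\phi'h_2=h_1\circ\phi$ on $(-\infty,a_2+\delta)$, with $\phi(a_2)=a_1$. Then $h_1$ on $(a_1,\infty)$ and $h_2$ on $(a_2,\infty)$ have the same sign. By Lemma~\ref{lem:complete}, the functions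
\[
S_i(t)=-\int_t^\infty\frac{ds}{h_i(s)},\qquad t\in(a_i,\infty),
\]
are finite, satisfy $S_i'=1/h_i$, tend to $0$ at $\infty$, and are unbounded at $a_i$. So $S_1$ and $S_2$ are diffeomorphisms onto the same half-line, namely $(-\infty,0)$ if the sign is positive and $(0,\infty)$ if it is negative. The map $\xi=S_1^{-1}\circ S_2:(a_2,\infty)\to(a_1,\infty)$ is an increasing diffeomorphism, and differentiating $S_1\circ\xi=S_2$ gives $\xi'h_2=h_1\circ\xi$. On $(a_2,a_2+\delta)$ we have $(S_1\circ\phi)'=\phi'/(h_1\circ\phi)=1/h_2=S_2'$, so $S_1\circ\phi=S_2+\kappa$ for a constant $\kappa$.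

Let $F^s$ be the local flow of $V_{h_2}$. The domain of $F^{-\kappa}$ is open and contains $(-\infty,a_2]$ by Lemma~\ref{lem:complete}. The map $F^{-\kappa}$ is increasing and fixes $a_2$ and every point of $(-\infty,0]$. So for small $\delta'>0$ it is defined on $(-\infty,a_2+\delta')$, maps this interval into $(-\infty,a_2+\delta)$, and maps $(a_2,a_2+\delta')$ into $(a_2,a_2+\delta)$. Since $V_{h_2}(S_2)=1$, we have $S_2\circ F^{-\kappa}=S_2-\kappa$ on $(a_2,a_2+\delta')$, and there
\[
S_1\circ\phi\circ F^{-\kappa}=S_2\circ F^{-\kappa}+\kappa=S_2=S_1\circ\xi .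
\]
Hence $\phi\circ F^{-\kappa}=\xi$ on $(a_2,a_2+\delta')$, and the map
\[
\phi_1=\begin{cases}\phi\circ F^{-\kappa}&\text{on }(-\infty,a_2+\delta'),\\ \xi&\text{on }(a_2,\infty)\end{cases}
\]
is well defined and smooth with positive derivative. It is the identity on $(-\infty,0]$ and tends to $\infty$ at $\infty$, so $\phi_1\in\mathrm{Diff}_\to(\mathbb{R})$. A flow preserves its generator, so $(F^{-\kappa})'h_2=h_2\circ F^{-\kappa}$, and on $(-\infty,a_2+\delta')$
\[
\phi_1'h_2=(\phi'\circ F^{-\kappa})\,(h_2\circ F^{-\kappa})=h_1\circ\phi\circ F^{-\kappa}=h_1\circ\phi_1 .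
\]
The same equation holds on $(a_2,\infty)$, where $\phi_1=\xi$. Thus $h_1\sim h_2$.
\end{proof}

\begin{proof}[Proof of part \textup{(3)}]
Let $K=\{k\in\mathcal{H}:\pi_k\cong\pi_h\}$. It is a union of $\sim$-classes, since $k\sim k'$ implies $\pi_k\cong\pi_{k'}$. If $a(h)=\infty$, then by part (1) every $k\in K$ has $a(k)=\infty$, so it is complete, and $k\sim h$ by part (2). If $a(h)<\infty$, then by part (2) the complete elements of $K$ are pairwise equivalent, the incomplete elements are pairwise equivalent, and no complete element is equivalent to an incomplete one. Both kinds occur, since $h^{\mathrm{c}},h^{\mathrm{i}}\in K$.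
\end{proof}

\begin{thebibliography}{9}

\bibitem{Kopell}
N.~Kopell, \emph{Commuting diffeomorphisms}, 1970.

\bibitem{MZ}
Ioan Marcut and Florian Zeiser, \emph{The Poisson cohomology of $\mathfrak{sl}_2^*(\mathbb{R})$}, arXiv:1911.11732 (2019).

\end{thebibliography}
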